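\title{Partitions of compact spaces into $G_\delta$ sets}

\begin{abstract}
We prove in ZFC that every partition of a compact Hausdorff space into nonempty $G_\delta$ sets, closed or not, has at most $2^{\aleph_0}$ members. The proof is a closing-off argument: we build a set of size at most $2^{\aleph_0}$ that is closed under cluster points of sequences and under suitable witnesses, and show that it meets every piece. The argument extends to covers by $G_\kappa$ sets in which each point lies in at most $2^\kappa$ members, for regular spaces of Lindel\"of degree at most $\kappa$ that satisfy a weak form of tightness. Examples show that the bounds are sharp.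
\end{abstract}

\section{Introduction}

All spaces in this paper are Hausdorff, and $\mathfrak c=2^{\aleph_0}$. A \emph{$G_\delta$ set} is an intersection of countably many open sets, and a \emph{partition} of $X$ is a family of pairwise disjoint nonempty sets, the \emph{pieces}, whose union is $X$.

A partition of a compact space into open sets is finite, since it is an open cover with no proper subcover. For $G_\delta$ pieces the count jumps: the singletons of the Cantor set $\{0,1\}^\omega$ are $G_\delta$ sets, and there are $\mathfrak c$ of them. For closed pieces this is the most that can happen. It is a theorem of Arhangel'skii that no compact space can be partitioned into more than $\mathfrak c$ closed $G_\delta$ sets. The following question, posed in the paper \cite{SS} of Spadaro and Szeptycki, drops the word ``closed''.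

\begin{quote}
\emph{Is there a compact space that has a partition into $\mathfrak c^+$ many $G_\delta$ sets?}
\end{quote}

The closed case suggests a negative answer, and it is tempting to reduce to it. Let $F=\bigcap_n U_n$ with $U_n$ open, and let $x\in F$. A compact space is regular, so there are open sets $V_n\ni x$ with $\overline{V_n}\subseteq U_n$ and $\overline{V_{n+1}}\subseteq V_n$. Then $\bigcap_n V_n=\bigcap_n\overline{V_n}$ is a closed $G_\delta$ set that contains $x$ and lies in $F$. Thus a partition into $G_\delta$ sets is refined by a \emph{cover} by closed $G_\delta$ sets. The members of this cover overlap, however, and for covers the bound fails: Example~\ref{ex:multiplicity} gives a cover of a compact space by $\mathfrak c^+$ closed $G_\delta$ sets with no subcover of size $\mathfrak c$. Disjointness alone gives nothing either, because a compact space can contain arbitrarily large disjoint families of open sets (Example~\ref{ex:onepiece}). A proof has to use disjointness and covering together. This can be done.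

\begin{theorem}\label{thm:compact}
Let $X$ be a compact Hausdorff space and $\mathcal P$ a partition of $X$ into nonempty $G_\delta$ sets. Then $|\mathcal P|\le\mathfrak c$. In particular, no compact space can be partitioned into $\mathfrak c^+$ many $G_\delta$ sets.
\end{theorem}

The proof is carried out in ZFC and does not use the closed case. It constructs a set $A$ with $|A|\le\mathfrak c$ that meets every piece; disjointness then gives $|\mathcal P|\le|A|$. The set $A$ is closed under two operations, and Section~\ref{sec:examples} shows each of them at work in a concrete space. Section~\ref{sec:compact} proves Theorem~\ref{thm:compact}. Section~\ref{sec:general} isolates what the proof uses and extends the result to higher cardinals, to a class of noncompact spaces and to covers of bounded multiplicity (Theorem~\ref{thm:general}). Section~\ref{sec:sharp} contains the examples that mark the limits of both theorems.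

\section{Conventions and standard facts}\label{sec:facts}

Throughout, $\kappa$ is an infinite cardinal and $[S]^{\le\kappa}$ is the family of subsets of $S$ of size at most $\kappa$. A \emph{$G_\kappa$ set} is an intersection of at most $\kappa$ open sets; repeating sets if necessary, we write it as $\bigcap_{\xi<\kappa}U_\xi$. The $G_\omega$ sets are the $G_\delta$ sets.

\emph{Regularity.} A space is \emph{regular} if for each point $x$ and open set $U\ni x$ there is an open set $V$ with $x\in V\subseteq\overline V\subseteq U$. Compact spaces are regular.

\emph{Cardinal functions.} We write $L(X)\le\kappa$ if every open cover of $X$ has a subcover of size at most $\kappa$; for $\kappa=\omega$ such a space is \emph{Lindel\"of}. In this case every family of open sets that covers a closed set $C\subseteq X$ has a subfamily of size at most $\kappa$ that covers $C$: add $X\setminus C$ to the family and take a subcover. We write $t(X)\le\kappa$ if for every $A\subseteq X$ and $x\in\overline A$ there is $B\in[A]^{\le\kappa}$ with $x\in\overline B$; for $\kappa=\omega$ this is \emph{countable tightness}. We write $\psi(X)\le\kappa$ if every singleton is a $G_\kappa$ set. The Lindel\"of degree $L(X)$, the tightness $t(X)$ and the pseudocharacter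 $\psi(X)$ are the least infinite cardinals $\kappa$ with the respective property.

\emph{Cluster points.} A point $y$ is a \emph{cluster point} of the sequence $(x_m)_{m<\omega}$ if $y\in\overline{\{x_m:m\ge n\}}$ for every $n$, and $X$ is \emph{countably compact} if every sequence has a cluster point. Compact spaces are countably compact, since these closed sets are nonempty and decrease.

\emph{Counting.} Every closing-off argument below rests on two facts.
\begin{itemize}
\item[(C1)] If $|S|\le2^\kappa$, then there are at most $(2^\kappa)^\kappa=2^\kappa$ functions from $\kappa$ to $S$, and so $|[S]^{\le\kappa}|\le2^\kappa$.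
\item[(C2)] Let $(S_\alpha)_{\alpha<\kappa^+}$ be an increasing chain of sets with union $S$. Every $T\in[S]^{\le\kappa}$ lies in some $S_\alpha$, because $\kappa^+$ is regular: at most $\kappa$ ordinals below $\kappa^+$ have an upper bound below $\kappa^+$. If $|S_\alpha|\le2^\kappa$ for all $\alpha$, then $|S|\le\kappa^+\cdot2^\kappa=2^\kappa$.
\end{itemize}

\section{Two examples}\label{sec:examples}

In the first example a small dense set is available, and the only question is why it meets every piece.

\begin{example}[a cube]\label{ex:cube}
Let $X=\{0,1\}^I$ with $|I|=\mathfrak c$, a compact space with $2^{\mathfrak c}$ points. Call $\{i\in I:x(i)=1\}$ the support of $x$. The points of finite support are dense, but they miss the $G_\delta$ set of all points equal to $1$ on a fixed countably infinite set of coordinates. Let $\Sigma$ be the set of points of countable support; by (C1), $|\Sigma|\le\mathfrak c$.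

The set $\Sigma$ meets every nonempty $G_\delta$ set $F=\bigcap_nU_n$. Take $x\in F$ and finite sets $S_0\subseteq S_1\subseteq\cdots$ in $I$ such that every point that agrees with $x$ on $S_n$ lies in $U_n$. Let $x_n$ agree with $x$ on $S_n$ and vanish elsewhere. The sequence $(x_n)$ converges to the point $y$ that agrees with $x$ on $\bigcup_nS_n$ and vanishes elsewhere. Then $y\in\Sigma$, and $y\in U_n$ for every $n$, so $y\in F$. Hence every partition of $X$ into $G_\delta$ sets has at most $\mathfrak c$ pieces.

The sequence need not approach $x$. If $x$ is the constant $1$, then $x$ is not a cluster point of any sequence in $\Sigma$, since a cluster point vanishes outside the countable union of the supports. The sequence reaches only the set $F$, and that is enough.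
\end{example}

In the second example no small set is dense, and we have to find points in pieces that we cannot name in advance.

\begin{example}[a one-point compactification]\label{ex:onepoint}
Let $X=D\cup\{\infty\}$ be the one-point compactification of an uncountable discrete space $D$: the points of $D$ are isolated, and the neighborhoods of $\infty$ are the cofinite sets that contain it. A $G_\delta$ set that contains $\infty$ has countable complement, so a partition $\mathcal P$ of $X$ into $G_\delta$ sets is countable. Let us find the pieces by a search that uses only the open sets that define them.

Write each piece as $F=\bigcap_nU_n(F)$, let $F_0$ be the piece of $\infty$, and let $p$ be a point of another piece $G$. Choose $n_0$ with $p\notin U_{n_0}(F_0)$, and let $q_1$ be any point outside $U_{n_0}(F_0)$. If $q_1\notin G$, then the piece $F_1$ of $q_1$ omits $p$, so $p\notin U_{n_1}(F_1)$ for some $n_1$; let $q_2$ be any point outside $U_{n_0}(F_0)\cup U_{n_1}(F_1)$. As long as no $q_i$ lies in $G$, the search continues, because $p$ itself lies outside all the open sets chosen so far. The points $q_i$ are distinct, since $q_i\in U_{n_i}(F_i)$ and $q_j\notin U_{n_i}(F_i)$ for $j>i$, and they lie in the finite set $X\setminus U_{n_0}(F_0)$.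 So the search stops, with some $q_i\in G$.

The point $p$ entered only through the integers $n_0,n_1,\dots$. If we fix the choice of $q_{i+1}$ for every finite sequence $n_0,\dots,n_i$ for which the union of the open sets is not $X$, we obtain a countable set that meets every piece other than $F_0$.
\end{example}

\section{Partitions of compact spaces}\label{sec:compact}

We first turn the search of Example~\ref{ex:onepoint} into a lemma, stated for arbitrary $\kappa$ since it will be used twice. Let $\mathcal U$ be a family of $G_\kappa$ subsets of $X$, and fix for each $F\in\mathcal U$ open sets $U_\xi(F)$, $\xi<\kappa$, with intersection $F$. For $E\subseteq\mathcal U\times\kappa$ put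
\[
W(E)=\bigcup_{(F,\xi)\in E}U_\xi(F).
\]
For each $E\in[\mathcal U\times\kappa]^{\le\kappa}$ with $W(E)\ne X$ fix a point $q(E)\in X\setminus W(E)$, the \emph{witness} for $E$. For other $E$ the witness is undefined.

\begin{lemma}\label{lem:witness}
Let $L(X)\le\kappa$, let $\mathcal V\subseteq\mathcal U$ and let $A\subseteq X$. Suppose that
\begin{itemize}
\item[(i)] $\mathcal V$ covers $\overline A$;
\item[(ii)] $q(E)\in A$ for every $E\in[\mathcal V\times\kappa]^{\le\kappa}$ such that $q(E)$ is defined.
\end{itemize}
Then $\mathcal V$ covers $X$.
\end{lemma}

\begin{proof}
Suppose that $p\notin\bigcup\mathcal V$. For each $F\in\mathcal V$ choose $\xi(F)<\kappa$ with $p\notin U_{\xi(F)}(F)$. Since $F\subseteq U_{\xi(F)}(F)$, these open sets cover the closed set $\overline A$ by (i). As $L(X)\le\kappa$, there is $E\subseteq\{(F,\xi(F)):F\in\mathcal V\}$ with $|E|\le\kappa$ and $\overline A\subseteq W(E)$. Since $p\notin W(E)$, the witness $q(E)$ is defined, and by (ii) it lies in $A\setminus W(E)$. This contradicts $A\subseteq W(E)$.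
\end{proof}

Condition (ii) is cheap: a family of size $2^\kappa$ calls for only $2^\kappa$ witnesses, and we add them to $A$. Condition (i) is the difficulty. It concerns the points of $\overline A$, and these cannot be added, since $\overline A$ may be much larger than $A$; in Example~\ref{ex:cube} the closure of $\Sigma$ is the whole cube. That example also shows what to add instead: one cluster point for each sequence in $A$.

\begin{proof}[Proof of Theorem~\ref{thm:compact}]
For $x\in X$ let $P(x)$ be the piece that contains $x$, and for $A\subseteq X$ let $\mathcal P(A)=\{P(x):x\in A\}$ be the family of pieces that meet $A$. Fix open sets $U_n(F)$ and witnesses $q(E)$ as above, with $\mathcal U=\mathcal P$ and $\kappa=\omega$. For each sequence $s\in X^\omega$ fix a cluster point $\ell(s)$.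

\emph{Closing off.} New points bring new pieces and new sequences, which call for new points, so we iterate $\omega_1$ times. Let $A_0=\emptyset$, let $A_\alpha=\bigcup_{\beta<\alpha}A_\beta$ for limit $\alpha<\omega_1$, and let
\[
A_{\alpha+1}=A_\alpha\cup\{\ell(s):s\in A_\alpha^{\,\omega}\}\cup\{q(E):E\in[\mathcal P(A_\alpha)\times\omega]^{\le\omega},\ q(E)\text{ defined}\}.
\]
(If $X\ne\emptyset$, the first point to enter is $q(\emptyset)$.) If $|A_\alpha|\le\mathfrak c$, then $|\mathcal P(A_\alpha)\times\omega|\le\mathfrak c$, and (C1) bounds both the number of sequences $s$ and the number of sets $E$ by $\mathfrak c$; so $|A_{\alpha+1}|\le\mathfrak c$. At limit stages we take countable unions. Hence $|A_\alpha|\le\mathfrak c$ for all $\alpha$, and $A=\bigcup_{\alpha<\omega_1}A_\alpha$ has size at most $\mathfrak c$ by (C2). Apply (C2) to the chains $(A_\alpha)$ and $(\mathcal P(A_\alpha)\times\omega)$, whose unions are $A$ and $\mathcal P(A)\times\omega$. Every $s\in A^\omega$ takes its values in some $A_\alpha$, so $\ell(s)\in A$. Every countable $E\subseteq\mathcal P(A)\times\omega$ lies in some $\mathcal P(A_\alpha)\times\omega$, so $q(E)\in A$ when it is defined. This is condition (ii) of Lemma~\ref{lem:witness} for $\mathcal V=\mathcal P(A)$.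

\emph{The pieces that meet $A$ cover $\overline A$.} Let $x\in\overline A$ and $F=P(x)$; we show that $F$ meets $A$. A cluster point of a sequence is kept in place by closed sets only, and $F$ need not be closed, so we shrink the sets $U_n(F)$ around $x$. By regularity there are open sets $V_0\supseteq V_1\supseteq\cdots$ that contain $x$ and satisfy $\overline{V_n}\subseteq U_n(F)$. Since $x\in\overline A$, we can pick $x_n\in A\cap V_n$. Let $y=\ell((x_n)_n)\in A$. For each $n$ we have $\{x_m:m\ge n\}\subseteq V_n$, so $y\in\overline{V_n}\subseteq U_n(F)$. Hence $y\in F$, and $F=P(y)\in\mathcal P(A)$. This is condition (i).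

By Lemma~\ref{lem:witness}, $\mathcal P(A)$ covers $X$. A partition into nonempty sets has no proper subcover, so $\mathcal P=\mathcal P(A)$ and $|\mathcal P|\le|A|\le\mathfrak c$.
\end{proof}

\begin{remark}\label{rem:uses}
The Hausdorff property enters through regularity, in the choice of the sets $V_n$. Compactness is used in two further ways: as countable compactness, to obtain $\ell(s)$, and as the Lindel\"of property, in Lemma~\ref{lem:witness}. Disjointness bounds the number of pieces that meet $A_\alpha$ by $|A_\alpha|$ and identifies the subcover with $\mathcal P$. That every piece is a $G_\delta$ set and that the pieces cover $X$ is used for the piece $P(x)$ of an arbitrary point $x\in\overline A$.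
\end{remark}

\section{Covers by $G_\kappa$ sets}\label{sec:general}

Remark~\ref{rem:uses} indicates how to generalize. Lemma~\ref{lem:witness} needs only $L(X)\le\kappa$. The construction needs disjointness only for counting, so it may be replaced by a bound on the number of members that contain a given point. Finally, the cluster points served to show that a small subset of $A$ has a point of $F$ in its closure. We take this as a hypothesis on $X$:

\begin{quote}
$(\star_\kappa)$\quad If $A\subseteq X$, $x\in\overline A$ and $G$ is a $G_\kappa$ set with $x\in G$, then there is $B\in[A]^{\le\kappa}$ with $\overline B\cap G\ne\emptyset$.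
\end{quote}

This is a weak form of $t(X)\le\kappa$: the closure of $B$ has to reach the prescribed set $G$ around $x$, and need not reach $x$.

\begin{theorem}\label{thm:general}
Let $X$ be a regular Hausdorff space with $L(X)\le\kappa$ that satisfies $(\star_\kappa)$. Let $\mathcal U$ be a cover of $X$ by $G_\kappa$ sets such that each point lies in at most $2^\kappa$ members of $\mathcal U$. Then $\mathcal U$ has a subcover of size at most $2^\kappa$. In particular, every partition of $X$ into nonempty $G_\kappa$ sets has at most $2^\kappa$ members.
\end{theorem}

\subsection*{Spaces that satisfy $(\star_\kappa)$}

An \emph{outer base} of a set $K\subseteq X$ is a family of open sets containing $K$ such that every open set containing $K$ contains a member of the family.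

\begin{lemma}\label{lem:star}
A regular space $X$ satisfies $(\star_\kappa)$ in each of the following cases:
\begin{itemize}
\item[(a)] $t(X)\le\kappa$;
\item[(b)] every point of $X$ lies in a compact set with an outer base of size at most $\kappa$.
\end{itemize}
Case \emph{(b)} includes all compact spaces.
\end{lemma}

\begin{proof}
Let $x\in\overline A\cap G$ with $G=\bigcap_{\xi<\kappa}U_\xi$ and $U_\xi$ open. In case (a) there is $B\in[A]^{\le\kappa}$ with $x\in\overline B$, and then $x\in\overline B\cap G$.

In case (b) let $K\ni x$ be compact with outer base $\{O_\xi:\xi<\kappa\}$, and choose open sets $V_\xi\ni x$ with $\overline{V_\xi}\subseteq U_\xi$. For uncountable $\kappa$ we cannot make the $V_\xi$ decrease, since an infinite intersection of open sets need not be open. We therefore index the points by the finite subsets of $\kappa$. For finite $s\subseteq\kappa$ the set $\bigcap_{\xi\in s}(V_\xi\cap O_\xi)$ is an open neighborhood of $x$ (equal to $X$ if $s=\emptyset$), so it contains a point $x_s\in A$. Let $B$ be the set of all $x_s$; then $B\in[A]^{\le\kappa}$. The sets $V_\xi$ steer the points toward $G$, and the sets $O_\xi$ steer them toward $K$, where compactness is available.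

For finite $s\subseteq\kappa$ let $C_s=\overline{\{x_t:s\subseteq t,\ t\text{ finite}\}}$. Each $C_s$ meets $K$. Otherwise the open set $X\setminus C_s$ contains $K$, hence contains some $O_\xi$, although $x_{s\cup\{\xi\}}\in C_s\cap O_\xi$. Since $C_{s\cup t}\subseteq C_s\cap C_t$, the closed subsets $C_s\cap K$ of the compact set $K$ have the finite intersection property, so there is a point $z$ in all of them. Then $z\in C_\emptyset=\overline B$. For each $\xi$ we have $x_t\in V_\xi$ whenever $\xi\in t$, so $z\in C_{\{\xi\}}\subseteq\overline{V_\xi}\subseteq U_\xi$. Hence $z\in\overline B\cap G$.

If $X$ is compact, take $K=X$ with the outer base $\{X\}$.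
\end{proof}

\subsection*{Counting the members that meet a small closure}

In the proof of Theorem~\ref{thm:compact} the point $\ell(s)$ depended on the sequence alone. The point of $\overline B\cap G$ given by $(\star_\kappa)$ depends on $G$, which is not known in advance, and adding all of $\overline B$ is too expensive. For instance, in $\{0,1\}^{\mathbb R}$ the indicator functions of finite unions of intervals with rational endpoints form a countable dense set, whose closure has $2^{\mathfrak c}$ points. We therefore stop collecting points of $\overline B$ and collect the members of $\mathcal U$ that meet $\overline B$. There are few of them, because in a regular space a point of $\overline B$ can be located inside a $G_\kappa$ set by means of $\kappa$ subsets of $B$.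

\begin{lemma}\label{lem:count}
Let $X$ be regular and let $\mathcal U$ be a family of $G_\kappa$ sets such that each point lies in at most $2^\kappa$ members of $\mathcal U$. For $B\in[X]^{\le\kappa}$ the family $\mathcal U(B)=\{F\in\mathcal U:F\cap\overline B\ne\emptyset\}$ has size at most $2^\kappa$.
\end{lemma}

\begin{proof}
Let $\mathcal N$ be the family of nonempty sets of the form $\bigcap_{\xi<\kappa}\overline{D_\xi}$ with $D_\xi\subseteq B$. Since $B$ has at most $2^\kappa$ subsets, $|\mathcal N|\le2^\kappa$ by (C1).

Every $F\in\mathcal U(B)$ contains a member of $\mathcal N$. Indeed, let $z\in F\cap\overline B$ and $F=\bigcap_{\xi<\kappa}U_\xi$ with $U_\xi$ open. Choose open sets $V_\xi\ni z$ with $\overline{V_\xi}\subseteq U_\xi$ and put $D_\xi=V_\xi\cap B$. If $O$ is an open neighborhood of $z$, then so is $O\cap V_\xi$, which therefore meets $B$; thus $z\in\overline{D_\xi}$. Also $\overline{D_\xi}\subseteq\overline{V_\xi}\subseteq U_\xi$. So $N=\bigcap_\xi\overline{D_\xi}$ contains $z$, belongs to $\mathcal N$ and is contained in $F$.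

Pick one point in each member of $\mathcal N$. Every $F\in\mathcal U(B)$ contains one of these at most $2^\kappa$ points, and each of them lies in at most $2^\kappa$ members of $\mathcal U$. Hence $|\mathcal U(B)|\le2^\kappa\cdot2^\kappa=2^\kappa$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:general}]
Fix open sets $U_\xi(F)$ and witnesses $q(E)$ for $\mathcal U$ as in Section~\ref{sec:compact}. We close off in $\kappa^+$ steps, now under witnesses only. Let $A_0=\emptyset$, take unions at limit stages, and given $A_\alpha$ put
\begin{align*}
\mathcal U_\alpha&=\bigcup\{\mathcal U(B):B\in[A_\alpha]^{\le\kappa}\},\\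
A_{\alpha+1}&=A_\alpha\cup\{q(E):E\in[\mathcal U_\alpha\times\kappa]^{\le\kappa},\ q(E)\text{ defined}\}.
\end{align*}
Both chains increase. If $|A_\alpha|\le2^\kappa$, then $\mathcal U_\alpha$ is a union of at most $2^\kappa$ families by (C1), each of size at most $2^\kappa$ by Lemma~\ref{lem:count}. So $|\mathcal U_\alpha|\le2^\kappa$, and $|A_{\alpha+1}|\le2^\kappa$ by (C1) again. At a limit stage we take a union of at most $\kappa$ sets. Thus $|A_\alpha|\le2^\kappa$ and $|\mathcal U_\alpha|\le2^\kappa$ for all $\alpha<\kappa^+$. Let $A=\bigcup_{\alpha<\kappa^+}A_\alpha$ and $\mathcal V=\bigcup_{\alpha<\kappa^+}\mathcal U_\alpha$; by (C2), $|\mathcal V|\le2^\kappa$.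

We verify the conditions of Lemma~\ref{lem:witness}. For (ii), let $E\in[\mathcal V\times\kappa]^{\le\kappa}$. By (C2), $E\subseteq\mathcal U_\alpha\times\kappa$ for some $\alpha$, so $q(E)\in A_{\alpha+1}$ if it is defined. For (i), let $x\in\overline A$, and let $F\in\mathcal U$ contain $x$. By $(\star_\kappa)$ there is $B\in[A]^{\le\kappa}$ with $\overline B\cap F\ne\emptyset$. By (C2), $B\subseteq A_\alpha$ for some $\alpha$, so $F\in\mathcal U(B)\subseteq\mathcal U_\alpha\subseteq\mathcal V$. Hence $\mathcal V$ covers $X$.

If $\mathcal U$ is a partition into nonempty sets, each point lies in one member and the only subcover of $\mathcal U$ is $\mathcal U$ itself.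
\end{proof}

Regularity and the multiplicity bound are used in Lemma~\ref{lem:count}, the condition $(\star_\kappa)$ in the verification of (i), and $L(X)\le\kappa$ in Lemma~\ref{lem:witness}.

\subsection*{Consequences}

A space is of \emph{pointwise countable type} if every point lies in a compact set with a countable outer base.

\begin{corollary}\label{cor:all}
\begin{itemize}
\item[(1)] A compact space has no partition into more than $2^\kappa$ nonempty $G_\kappa$ sets. More generally, every cover of a compact space by $G_\kappa$ sets in which each point lies in at most $2^\kappa$ members has a subcover of size at most $2^\kappa$.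
\item[(2)] A regular Lindel\"of space that has countable tightness, or is of pointwise countable type (for example, locally compact), has no partition into more than $\mathfrak c$ nonempty $G_\delta$ sets.
\item[(3)] Every regular space $X$ satisfies the classical bound $|X|\le2^{L(X)t(X)\psi(X)}$.
\end{itemize}
\end{corollary}

\begin{proof}
(1) A compact space is regular, has $L(X)\le\kappa$, and satisfies $(\star_\kappa)$ by Lemma~\ref{lem:star}(b).

(2) Apply Lemma~\ref{lem:star} and Theorem~\ref{thm:general} with $\kappa=\omega$. It remains to see that a regular locally compact space is of pointwise countable type. Given $x$, choose open sets $V_n\ni x$ with $\overline{V_0}$ compact and $\overline{V_{n+1}}\subseteq V_n$. Then $K=\bigcap_n\overline{V_n}=\bigcap_nV_n$ is compact and contains $x$. If $O\supseteq K$ is open, the compact sets $\overline{V_n}\setminus O$ decrease and have empty intersection, so one of them is empty and $V_n\subseteq O$. Thus $\{V_n:n<\omega\}$ is an outer base of $K$.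

(3) Let $\kappa=L(X)t(X)\psi(X)$. Then $L(X)\le\kappa$, condition $(\star_\kappa)$ holds by Lemma~\ref{lem:star}(a), and the singletons partition $X$ into $G_\kappa$ sets.
\end{proof}

\section{Sharpness}\label{sec:sharp}

\begin{example}[the bound $2^\kappa$ is attained]\label{ex:attained}
The cube $Y=\{0,1\}^\kappa$ is compact and has $2^\kappa$ points. Each singleton $\{d\}$ is the intersection of the $\kappa$ open sets $\{y\in Y:y(\xi)=d(\xi)\}$, $\xi<\kappa$. So the singletons partition $Y$ into $2^\kappa$ many $G_\kappa$ sets.
\end{example}

\begin{example}[the multiplicity bound is optimal, even for compact spaces]\label{ex:multiplicity}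
Let $Y=\{0,1\}^\kappa$, let $\lambda=(2^\kappa)^+$, and let $X=Y^\lambda$, a compact space. For $\alpha<\beta<\lambda$ and $d\in Y$ put
\[
G_{\alpha,\beta,d}=\{x\in X:x(\alpha)=x(\beta)=d\}.
\]
This is the intersection of the preimages of the closed $G_\kappa$ set $\{d\}$ under two coordinate projections, so it is a closed $G_\kappa$ set. Since $|Y|<\lambda$, no function $x\colon\lambda\to Y$ is injective, which says that these sets cover $X$. There are only $\lambda$ triples $(\alpha,\beta,d)$, so each point lies in at most $(2^\kappa)^+$ of the sets. A subfamily of size at most $2^\kappa$ involves only indices $\alpha,\beta$ from a set $S\subseteq\lambda$ with $|S|\le2^\kappa=|Y|$. There is a point $x\in X$ that is injective on $S$, and it lies in no member of the subfamily. So the cover has no subcover of size at most $2^\kappa$, and in Theorem~\ref{thm:general} the multiplicity bound $2^\kappa$ cannot be raised to $(2^\kappa)^+$.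
\end{example}

\begin{example}[every piece must be $G_\delta$, and the pieces must cover]\label{ex:onepiece}
Let $X=D\cup\{\infty\}$ be as in Example~\ref{ex:onepoint}, with $|D|>\mathfrak c$ arbitrary. The partition of $X$ into singletons has more than $\mathfrak c$ pieces. All of them are open except the closed set $\{\infty\}$, which is not a $G_\delta$ set because its complement is uncountable. Thus Theorem~\ref{thm:compact} fails if a single piece is allowed not to be $G_\delta$. Removing this piece leaves the disjoint family $\{\{d\}:d\in D\}$ of open sets, of size $|D|$, which covers all of $X$ but one point.
\end{example}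

\begin{example}[Lindel\"of cannot be weakened to countably compact]\label{ex:ordinals}
Let $Y$ be the set of ordinals $\alpha<\mathfrak c^+$ that are $0$, a successor, or a limit of cofinality $\omega$, with the subspace topology from the order topology of $\mathfrak c^+$. The set $\{0\}$ and the traces on $Y$ of the intervals $(\beta,\alpha]$ form a base of clopen sets, so $Y$ is regular. It is first countable: $0$ and the successors are isolated, and if $\alpha$ is the supremum of a strictly increasing sequence $(\alpha_n)$, the intervals $(\alpha_n,\alpha]$ give a countable base at $\alpha$. Hence $Y$ has countable tightness and satisfies $(\star_\omega)$, and its singletons are $G_\delta$ sets.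

The space $Y$ is countably compact. A sequence with finite range takes some value infinitely often, and this value is a cluster point. If the range is infinite, its first $\omega$ elements form a strictly increasing sequence. The supremum $\sigma$ of this sequence is below the regular uncountable cardinal $\mathfrak c^+$ and has cofinality $\omega$, so $\sigma\in Y$. Every neighborhood of $\sigma$ contains infinitely many elements of the range, so $\sigma$ is a cluster point.

Since $Y$ contains all successors below $\mathfrak c^+$, its singletons form a partition into $\mathfrak c^+$ many $G_\delta$ sets. So the Lindel\"of hypothesis in Theorem~\ref{thm:general} and Corollary~\ref{cor:all}(2), and compactness in Theorem~\ref{thm:compact}, cannot be weakened to countable compactness. In the proof of Theorem~\ref{thm:compact} everything goes through for $Y$ except Lemma~\ref{lem:witness}. The covering property that the lemma needs fails already for the set $\omega_1\subseteq Y$, which is closed in $Y$ because the ordinal $\omega_1$ is not a point of $Y$, and whose cover by the open sets $[0,\alpha]$, $\alpha<\omega_1$, has no countable subcover.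
\end{example}

\begin{thebibliography}{1}

\bibitem{SS}
Santi Spadaro and Paul Szeptycki,
\emph{$G_\delta$ covers of compact spaces},
arXiv:1605.05630 (2016).

\end{thebibliography}
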